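\title{Small spaces $C(K)$ without good renormings under Martin's Axiom}

\begin{abstract}
Let $\mathfrak{wmlur}$, $\mathfrak{skk}$ and $\mathfrak{sc}$ be the least weights of compact spaces $K$ for which $C(K)$ has no weakly midpoint locally uniformly rotund, no sequentially Kadets--Klee, and no strictly convex renorming, respectively. We show that Martin's Axiom together with the negation of the Continuum Hypothesis does not imply that any of these cardinals equals $\mathfrak c$. In every ccc forcing extension of a model of $\mathsf{CH}$ all three cardinals equal $\omega_1$, while in such extensions of models of $\mathsf{GCH}$ Martin's Axiom can hold with $\mathfrak c$ as large as one likes. We also prove in $\mathsf{ZFC}$ that all three equal $\omega_1$ as soon as there is an atomless $\omega$-distributive poset of size $\omega_1$.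
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(X,\|\cdot\|)$ be a real normed space with unit sphere $S_X=\{x\in X:\|x\|=1\}$. The norm is
\begin{itemize}
\item \emph{strictly convex} if $x,y\in S_X$ and $\|(x+y)/2\|=1$ imply $x=y$;
\item \emph{locally uniformly rotund} (LUR) if $x,y_n\in S_X$ and $\|(x+y_n)/2\|\to1$ imply $\|y_n-x\|\to0$;
\item \emph{weakly midpoint locally uniformly rotund} (wMLUR) if $x\in S_X$, $y_n\in X$, $\|x+y_n\|\to1$ and $\|x-y_n\|\to1$ imply $y_n\to0$ weakly;
\item \emph{sequentially Kadets--Klee} (SKK) if $x,x_n\in S_X$ and $x_n\to x$ weakly imply $\|x_n-x\|\to0$.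
\end{itemize}
Strict convexity says that the sphere contains no segment. LUR and wMLUR are approximate forms of this at a fixed point $x$ of the sphere: chords that start at $x$ and have their midpoint almost on the sphere are short (LUR), and segments that are centered at $x$ and have their endpoints almost on the sphere are weakly small (wMLUR). SKK says that on the sphere weak and norm convergence of sequences agree. A \emph{renorming} of a Banach space is an equivalent norm.

For a compact Hausdorff space $K$ let $C(K)$ be the space of continuous real functions on $K$ with the supremum norm, and let $w(K)$ be the weight of $K$, the least size of a base of its topology. The supremum norm is not strictly convex once $K$ has two points $a\ne b$: if $0\le f\le1$, $f(a)=1$ and $f(b)=0$, then $f$, the constant $1$ and their midpoint all have norm $1$. The question is whether some equivalent norm is better, and how large $K$ must be before none is. Put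
\begin{align*}
\mathfrak{wmlur}&=\min\{w(K): C(K)\text{ admits no wMLUR renorming}\},\\
\mathfrak{skk}&=\min\{w(K): C(K)\text{ admits no SKK renorming}\},\\
\mathfrak{sc}&=\min\{w(K): C(K)\text{ admits no strictly convex renorming}\}.
\end{align*}
It is known that in $\mathsf{ZFC}$
\begin{equation}\label{eq:bounds}
\omega_1\le\mathfrak{wmlur}\le\mathfrak{sc}\le\mathfrak c
\qquad\text{and}\qquad
\omega_1\le\mathfrak{skk}\le\mathfrak c .
\end{equation}
The lower bounds hold because every separable Banach space has a LUR renorming. The upper bounds hold because $C(\omega^*)\cong\ell_\infty/c_0$, where $\omega^*=\beta\omega\setminus\omega$, has density $\mathfrak c$ and admits no strictly convex and no SKK renorming. It is also known to be consistent with $\mathsf{ZFC}$ that $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1<\mathfrak c$.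

Under the Continuum Hypothesis, \eqref{eq:bounds} determines all three cardinals. When $\omega_1<\mathfrak c$ one asks for an axiom that pushes them to the upper bound, and Martin's Axiom is the natural candidate. In any poset, every countable family of dense sets is met by a filter; $\mathsf{MA}$ asserts the same for families of fewer than $\mathfrak c$ dense sets, provided that the poset is ccc (the terms are recalled in Section~\ref{sec:prelim}). So under $\mathsf{MA}$ one expects cardinals below $\mathfrak c$ to behave like $\omega$, and spaces $C(K)$ with $w(K)<\mathfrak c$ to behave like separable ones. The following question comes from Manev, Sobota and Zdomskyy \cite{MSZ}.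

\begin{quote}
\emph{Assume $\mathsf{MA}+\neg\mathsf{CH}$. Is it true that $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\mathfrak c$?}
\end{quote}

We show that $\mathsf{MA}+\neg\mathsf{CH}$ implies none of the three equalities with $\mathfrak c$. In the first theorem $\mathfrak c^V$ is the continuum of the ground model $V$; it remains a cardinal in the extension, since ccc forcing preserves cardinals.

\begin{theorem}\label{thm:forcing}
Let $V\models\mathsf{ZFC}$, let $P\in V$ be a ccc poset, let $G$ be $P$-generic over $V$, and let $W=V[G]$. In $W$ there is a compact space $K$ with $w(K)\le\mathfrak c^V$ such that $C(K)$ has no strictly convex, no wMLUR and no SKK renorming. Hence $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le\mathfrak c^V$ in $W$. In particular, if $V\models\mathsf{CH}$, then $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$ in $W$.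

Moreover, there is a closed subspace $X_0\subseteq C(K)$, containing an isometric copy of $c_0(\omega_1)$, with the following property. For every equivalent norm $N$ on $C(K)$ there are $\lambda>0$, $x\in C(K)$ and a subspace $Y\subseteq C(K)$, isometric to $X_0$ in the supremum norm, such that $N(x+z)=\lambda$ for all $z\in Y$ with $\|z\|_\infty\le1$.
\end{theorem}

\begin{corollary}\label{cor:answer}
Let $V\models\mathsf{GCH}$ and let $\kappa>\omega_1$ be regular in $V$. There is a ccc extension of $V$ in which $\mathsf{MA}$, $\mathfrak c=\kappa$ and $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$ hold. So if $\mathsf{ZFC}$ is consistent, then $\mathsf{ZFC}+\mathsf{MA}+\neg\mathsf{CH}$ proves none of $\mathfrak{wmlur}=\mathfrak c$, $\mathfrak{skk}=\mathfrak c$, $\mathfrak{sc}=\mathfrak c$.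
\end{corollary}

The obstruction to renorming is carried by a poset that is far from ccc, so $\mathsf{MA}$ does not act on it. The second theorem isolates the property of that poset and refers to no particular model. A poset is \emph{atomless} if each element has two incompatible extensions, and \emph{$\omega$-distributive} if every countable family of open dense sets has dense intersection.

\begin{theorem}\label{thm:zfc}
\textup{($\mathsf{ZFC}$)} Suppose that there is an atomless $\omega$-distributive poset of size $\omega_1$. Then $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$.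
\end{theorem}

These results show that the equality in the question is not a theorem of $\mathsf{ZFC}+\mathsf{MA}+\neg\mathsf{CH}$. We do not decide whether some other model of $\mathsf{MA}+\neg\mathsf{CH}$ satisfies $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\mathfrak c$.

Both proofs have the same shape. An equivalent norm defines a bounded monotone real function on a poset; $\omega$-distributivity gives an element beyond which this function is constant; and convexity turns that constancy into a flat piece of a sphere. In each case a single compact space witnesses all three failures. Section~\ref{sec:day} carries out this scheme for partial functions, following Day's method; Section~\ref{sec:forcing} shows that the partial functions of a ground model suffice; Section~\ref{sec:tree} carries out the scheme on a tree.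

\section{Norms, algebras of sets, posets}\label{sec:prelim}

\subsection*{The four properties}

\begin{lemma}\label{lem:implications}
A LUR norm is SKK and wMLUR. A wMLUR norm is strictly convex.
\end{lemma}

\begin{proof}
Let the norm be LUR and $x\in S_X$. If $x_n\in S_X$ and $x_n\to x$ weakly, take $f\in X^*$ with $\|f\|=f(x)=1$. Then $1\ge\|(x+x_n)/2\|\ge f\bigl((x+x_n)/2\bigr)\to1$, so $\|x_n-x\|\to0$. If $\|x\pm y_n\|\to1$, the identity $x=\frac23(x+\frac12y_n)+\frac13(x-y_n)$ gives $\liminf_n\|x+\frac12y_n\|\ge1$. The unit vectors $u_n=(x+y_n)/\|x+y_n\|$ satisfy $\|u_n-(x+y_n)\|\to0$, so $\liminf_n\|(x+u_n)/2\|\ge1$, and therefore $\|(x+u_n)/2\|\to1$. Thus $u_n\to x$ and $y_n\to0$ in norm.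

Let the norm be wMLUR and $\|x\|=\|y\|=\|(x+y)/2\|=1$. Put $z=(x+y)/2$ and $y_n=(x-y)/2$ for all $n$. Then $z+y_n=x$ and $z-y_n=y$ have norm $1$, so the constant sequence $(y_n)$ is weakly null, that is, $x=y$.
\end{proof}

If $w(K)$ is countable, then $K$ is metrizable and $C(K)$ is separable, so a LUR renorming exists and has all the other properties by Lemma~\ref{lem:implications}. This is the lower bound $\omega_1$ in \eqref{eq:bounds}, the only part of \eqref{eq:bounds} that we use.

For a set $\Omega$ let $\ell_\infty(\Omega)$ be the space of bounded real functions on $\Omega$ with the norm $\|\cdot\|_\infty$. We write $1_A$ for the indicator function of $A\subseteq\Omega$ and $e_\alpha=1_{\{\alpha\}}$. All failures of renorming below come from one configuration.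

\begin{lemma}\label{lem:test}
Let $X$ be a closed subspace of $\ell_\infty(\Omega)$ and let $N$ be a norm on $X$ equivalent to $\|\cdot\|_\infty$. Suppose that $x\in X$, that $\alpha_1,\alpha_2,\dots\in\Omega$ are distinct points with $e_{\alpha_k}\in X$, and that
\[
N(x)=N\bigl(x+\tfrac12e_{\alpha_1}\bigr)=N(x+e_{\alpha_k})\qquad(k\ge1).
\]
Then $N$ is not strictly convex, not wMLUR and not SKK.
\end{lemma}

\begin{proof}
Let $\lambda$ be the common value. The vectors $x$ and $x+e_{\alpha_1}$ are distinct, so one of them is nonzero and $\lambda>0$; after dividing $N$ by $\lambda$ we may assume $\lambda=1$. The distinct vectors $x$, $x+e_{\alpha_1}$ and their midpoint lie on the $N$-sphere, so $N$ is not strictly convex, and by Lemma~\ref{lem:implications} it is not wMLUR.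

Equivalent norms have the same weak topology. For $f\in X^*$ and $m\ge1$ choose signs $\varepsilon_k$ with $\varepsilon_kf(e_{\alpha_k})=|f(e_{\alpha_k})|$. Since the points are distinct, $\|\sum_{k\le m}\varepsilon_ke_{\alpha_k}\|_\infty=1$, and so $\sum_{k\le m}|f(e_{\alpha_k})|\le\|f\|$. Hence $f(e_{\alpha_k})\to0$, and $x+e_{\alpha_k}\to x$ weakly. There is no convergence in norm, because $\|e_{\alpha_k}\|_\infty=1$. So $N$ is not SKK.
\end{proof}

\subsection*{Spaces $C(K)$ as spaces of bounded functions}

Let $\mathcal B$ be an infinite algebra of subsets of $\Omega$. Its \emph{Stone space} $K$ is the set of ultrafilters of $\mathcal B$, with the topology generated by the sets $\hat A=\{U\in K:A\in U\}$, $A\in\mathcal B$. It is compact Hausdorff, and $A\mapsto\hat A$ is an isomorphism of $\mathcal B$ onto the algebra of clopen subsets of $K$. We have $w(K)=|\mathcal B|$: the sets $\hat A$ form a base, and conversely every clopen set is a finite union of members of any given base. Let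
\[
X(\mathcal B)=\overline{\operatorname{span}}\{1_A:A\in\mathcal B\}\subseteq\ell_\infty(\Omega).
\]
If $A_1,\dots,A_m\in\mathcal B$ are nonempty and partition $\Omega$, then $\hat A_1,\dots,\hat A_m$ are nonempty and partition $K$, so $\sum_ic_i1_{\hat A_i}$ and $\sum_ic_i1_{A_i}$ both have norm $\max_i|c_i|$. The functions $\sum_ic_i1_{\hat A_i}$ are dense in $C(K)$ by the Stone--Weierstrass theorem. Hence $1_{\hat A}\mapsto1_A$ extends to a linear isometry of $C(K)$ onto $X(\mathcal B)$, and we identify the two spaces.

\subsection*{Posets}

In a poset $Q$, $r\le q$ means that $r$ \emph{extends} $q$. Two elements are \emph{compatible} if they have a common extension, and \emph{incompatible}, written $q\perp q'$, otherwise. An \emph{antichain} is a set of pairwise incompatible elements; it is maximal exactly when every element of $Q$ is compatible with one of its members. A set $D\subseteq Q$ is \emph{open} if it is closed under extensions, and \emph{dense} if every element of $Q$ has an extension in $D$. A \emph{filter} is a nonempty upward closed set in which any two elements have a common extension in the set. The poset is \emph{ccc} if all its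 antichains are countable, and \emph{$\sigma$-closed} if every decreasing sequence $q_0\ge q_1\ge\cdots$ has a lower bound. In a $\sigma$-closed poset every decreasing sequence indexed by a countable ordinal also has a lower bound: take its last element, or a lower bound of a cofinal subsequence of type $\omega$. \emph{Martin's Axiom} states that for every ccc poset and every family of fewer than $\mathfrak c$ dense subsets there is a filter that meets each of them.

A $\sigma$-closed poset is $\omega$-distributive: given $q$ and open dense sets $D_n$, choose $q\ge q_0\ge q_1\ge\cdots$ with $q_n\in D_n$; a lower bound of the sequence lies in every $D_n$ by openness. The converse fails, as Section~\ref{sec:forcing} will show, and the proof of Theorem~\ref{thm:forcing} lives in that gap.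

\section{Day's argument for partial functions}\label{sec:day}

Size alone does not prevent strict convexity. The space $\ell_\infty=X(\mathcal P(\omega))=C(\beta\omega)$ is nonseparable, and the equivalent norm given by $N(x)^2=\|x\|_\infty^2+\sum_n2^{-n}x(n)^2$ is strictly convex. Indeed, $2N(x)^2+2N(y)^2-N(x+y)^2$ is the sum of the nonnegative number $2\|x\|_\infty^2+2\|y\|_\infty^2-\|x+y\|_\infty^2$ and of $\sum_n2^{-n}(x(n)-y(n))^2$, and it vanishes when $N(x)=N(y)=N((x+y)/2)$.

Try the same with uncountably many coordinates. Fix distinct $\alpha_1,\alpha_2,\dots<\omega_1$ and put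
\begin{equation}\label{eq:examplenorm}
N(x)^2=\|x\|_\infty^2+\sum_{n\ge1}2^{-n}x(\alpha_n)^2\qquad(x\in\ell_\infty(\omega_1)).
\end{equation}
Consider the vectors $x$ with $\|x\|_\infty\le1$ and $x(\alpha_1)=\dots=x(\alpha_j)=1$, where $j\ge1$. For them $2-2^{-j}\le N(x)^2\le2$, and both values occur. Freezing more coordinates at a value that makes $N$ large shrinks the oscillation of $N$, but no finite stage removes it. After freezing all the coordinates $\alpha_n$ at $1$ we get $N(x)=\sqrt2$ whatever values in $[-1,1]$ the vector takes elsewhere, and uncountably many coordinates are still free. The sphere of radius $\sqrt2$ contains a translate of a cube.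

For an arbitrary norm $N$ we do not know which coordinates matter. What replaces the formula \eqref{eq:examplenorm} is visible with one frozen and one free coordinate. The function $g(t)=N((1,t))$ on $[-1,1]$ satisfies $g(t)+g(-t)\ge2g(0)$. If $M=\max g$ and $g(0)>M-\delta$, then $g(t)\ge2g(0)-g(-t)>M-2\delta$ for all $t$. A convex function that is almost maximal at the center of a symmetric set is almost constant on that set.

To use this in general, consider functions $q$ with $\operatorname{dom}q\subseteq\Omega$ and values in $[-1,1]$, ordered by $r\le q$ if and only if $r\supseteq q$. The domain is the set of frozen coordinates; a coordinate may be frozen at $0$. Let $x_q\in\ell_\infty(\Omega)$ be the extension of $q$ by $0$. For $r\le q$ the \emph{reflection of $r$ over $q$} is the function $\bar r$ with $\operatorname{dom}\bar r=\operatorname{dom}r$ that equals $q$ on $\operatorname{dom}q$ and $-r$ on $\operatorname{dom}r\setminus\operatorname{dom}q$. Then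
\begin{equation}\label{eq:reflection}
\bar r\le q\qquad\text{and}\qquad x_r+x_{\bar r}=2x_q .
\end{equation}
A family $Q$ of such functions is \emph{closed under reflection} if $\bar r\in Q$ whenever $q,r\in Q$ and $r\le q$. The next proposition is Day's method, with $\omega$-distributivity in place of $\sigma$-closedness.

\begin{proposition}\label{prop:day}
Let $Q$ be a nonempty family of functions from subsets of $\Omega$ to $[-1,1]$ that is closed under reflection and $\omega$-distributive. Let $X\subseteq\ell_\infty(\Omega)$ be a subspace that contains $x_q$ for all $q\in Q$, and let $N$ be a norm on $X$ equivalent to $\|\cdot\|_\infty$. Then there is $q\in Q$ such that $N(x_r)=N(x_q)$ for all $r\in Q$ with $r\le q$.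
\end{proposition}

\begin{proof}
For $q\in Q$ let $M(q)$ and $m(q)$ be the supremum and the infimum of $\{N(x_r):r\in Q,\ r\le q\}$. They are finite because $\|x_r\|_\infty\le1$ and the norms are equivalent. For $n\ge1$ let
\[
D_n=\{q\in Q:M(q)-m(q)<1/n\}.
\]
If $r\le q$, then $M(r)\le M(q)$ and $m(r)\ge m(q)$, so $D_n$ is open.

To see that $D_n$ is dense, let $q\in Q$ and $0<\delta<\frac1{2n}$. Choose $q'\le q$ in $Q$ with $N(x_{q'})>M(q)-\delta$. Let $r\le q'$ be in $Q$ and let $\bar r\in Q$ be its reflection over $q'$. Since $\bar r\le q'\le q$, we have $N(x_{\bar r})\le M(q)$, and \eqref{eq:reflection} gives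
\[
N(x_r)\ge2N(x_{q'})-N(x_{\bar r})>2(M(q)-\delta)-M(q)=M(q)-2\delta .
\]
Hence $m(q')\ge M(q)-2\delta\ge M(q')-2\delta$, and $q'\in D_n$.

By $\omega$-distributivity there is $q\in\bigcap_nD_n$. Then $M(q)=m(q)$, which is the assertion.
\end{proof}

\begin{example}\label{ex:oneuniverse}
Let $Q$ consist of all functions from countable subsets of $\omega_1$ to $[-1,1]$, and let $X$ be the closed subspace of $\ell_\infty(\omega_1)$ formed by the functions with countable support. The family $Q$ is closed under reflection, and it is $\sigma$-closed since the union of a decreasing sequence is a lower bound. Given an equivalent norm $N$ on $X$, take $q$ from Proposition~\ref{prop:day} and distinct $\alpha_k\notin\operatorname{dom}q$. The extensions $q\cup\{(\alpha_1,\frac12)\}$ and $q\cup\{(\alpha_k,1)\}$ show that Lemma~\ref{lem:test} applies to $x_q$. So $X$ has no strictly convex, wMLUR or SKK renorming.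

Distributivity cannot be dropped from the proposition. The functions with finite domain form a family closed under reflection, but for the norm \eqref{eq:examplenorm} and any such $q$ there is $\alpha_n\notin\operatorname{dom}q$, and the extensions $q\cup\{(\alpha_n,0)\}$ and $q\cup\{(\alpha_n,1)\}$ give vectors of different norm.
\end{example}

The space of Example~\ref{ex:oneuniverse} contains the $\mathfrak c$ vectors $1_A$, $A\subseteq\omega$, at mutual distance $1$, so it is too large to beat the bound $\mathfrak c$. We need a small family that is still closed under reflection and still $\omega$-distributive.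

\section{Ground-model partial functions after ccc forcing}\label{sec:forcing}

The small family will be the family of Example~\ref{ex:oneuniverse} as computed in the ground model $V$. Its size is $\mathfrak c^V$, however many reals the extension $W$ adds.

We use the following textbook facts about $W=V[G]$. As usual, statements about generic extensions are read for countable transitive models of large finite fragments of $\mathsf{ZFC}$, which yields the relative consistency results.
\begin{itemize}
\item[(F1)] $W\models\mathsf{ZFC}$, $V\subseteq W$, and $V$ and $W$ have the same ordinals and the same rationals. A finite subset of $V$ belongs to $V$, and unions, intersections, differences and restrictions of finitely many elements of $V$ belong to $V$.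
\item[(F2)] Every element of $W$ has a name in $V$, the forcing relation $\Vdash$ is definable in $V$, and a statement holds in $W$ if and only if some $p\in G$ forces it.
\item[(F3)] If $p\Vdash\varphi$ and $p'\le p$, then $p'\Vdash\varphi$. If every $p'\le p$ has an extension that forces $\varphi$, then $p\Vdash\varphi$.
\item[(F4)] If $Q\in V$ and $p$ forces that some element of $Q$ has the property $\varphi$, then there are $p'\le p$ and $q\in Q$ with $p'\Vdash\varphi(q)$.
\item[(F5)] If $P$ is ccc, then $V$ and $W$ have the same cardinals; in particular $\omega_1^V=\omega_1^W$.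
\end{itemize}
In forcing statements we write $q$ for the canonical name of $q\in V$.

\subsection*{Distributivity survives}

A poset of ground-model partial functions loses $\sigma$-closedness as soon as $W$ contains some $f\colon\omega\to\{0,1\}$ that is not in $V$: the restrictions $f{\upharpoonright}n$ lie in $V$ and decrease, but a lower bound $r\in V$ would give $f=r{\upharpoonright}\omega\in V$. So in $W$ we cannot choose $q_n\in D_n$ one after another and take a lower bound, and in $V$ we cannot even start, since the sets $D_n$ defined from a norm in $W$ need not be in $V$. The way out is to find in $V$ an element that belongs to $D_n$ no matter how the generic filter turns out. This requires handling all conditions of a maximal antichain of $P$, and there are only countably many. The result is a form of Easton's lemma.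

\begin{lemma}\label{lem:easton}
Let $P$ be ccc and $Q$ be $\sigma$-closed in $V$, and let $G$ be $P$-generic over $V$. Then $Q$ is $\omega$-distributive in $W=V[G]$.
\end{lemma}

\begin{proof}
Let $(D_n)_{n<\omega}\in W$ be a sequence of open dense subsets of $Q$. By (F2) there are, in $V$, a sequence of names $\dot D_n$ for the sets $D_n$ and a condition $p_0\in G$ that forces every $\dot D_n$ to be open and dense in $Q$. It suffices to find, for each $q\in Q$, an element $q^*\le q$ with $p_0\Vdash q^*\in\dot D_n$ for all $n$. We work in $V$.

\emph{Claim. For every $n$ and every $q\in Q$ there is $q'\le q$ with $p_0\Vdash q'\in\dot D_n$.}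

By recursion on $\xi<\omega_1$ we choose pairwise incompatible conditions $p^\xi\le p_0$ and a decreasing sequence of elements $q^\xi\le q$ with $p^\xi\Vdash q^\xi\in\dot D_n$. At stage $\xi$, let $q^\circ\le q$ be a lower bound of the countable decreasing sequence $(q^\eta)_{\eta<\xi}$; here $\sigma$-closedness of $Q$ in $V$ is used. If some $p\le p_0$ is incompatible with all $p^\eta$, $\eta<\xi$, then $p$ forces that $\dot D_n$ contains an extension of $q^\circ$, and (F4) gives $p^\xi\le p$ and $q^\xi\le q^\circ$ with $p^\xi\Vdash q^\xi\in\dot D_n$. If there is no such $p$, we stop. Since $P$ is ccc, the recursion stops at some $\xi<\omega_1$. Let $q'\le q$ be a lower bound of $(q^\eta)_{\eta<\xi}$. Each $p^\eta$ forces that $\dot D_n$ is open and contains $q^\eta$, hence $p^\eta\Vdash q'\in\dot D_n$. Every $p\le p_0$ has a common extension with some $p^\eta$, because the recursion stopped, and that extension forces $q'\in\dot D_n$. By (F3), $p_0\Vdash q'\in\dot D_n$. This proves the claim.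

Apply the claim for $n=0,1,2,\dots$ to get $q\ge q'_0\ge q'_1\ge\cdots$ with $p_0\Vdash q'_n\in\dot D_n$. This sequence is in $V$, so it has a lower bound $q^*$, and $p_0\Vdash q^*\in\dot D_n$ for all $n$ by openness.
\end{proof}

The lemma fails for a forcing $P$ that makes $\omega_1^V$ countable. Let $Q$ be the poset of Example~\ref{ex:oneuniverse} computed in $V$ and let $\{\alpha_n:n<\omega\}$ enumerate $\omega_1^V$ in $W$. The sets $\{q\in Q:\alpha_n\in\operatorname{dom}q\}$ are open and dense, and their intersection is empty because no $q\in Q$ has domain $\omega_1^V$.

\subsection*{Proof of Theorem~\ref{thm:forcing}}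

By (F5) we may write $\omega_1$ for $\omega_1^V=\omega_1^W$. Three objects are defined in $V$:
\begin{itemize}
\item $\mathcal I$, the family of subsets of $\omega_1$ that belong to $V$ and are countable in $V$;
\item $\mathcal B=\mathcal I\cup\{\omega_1\setminus A:A\in\mathcal I\}$, an algebra of subsets of $\omega_1$;
\item $Q$, the set of functions $q\in V$ with $\operatorname{dom}q\in\mathcal I$ and values in $[-1,1]\cap\mathbb Q$, ordered by reverse inclusion.
\end{itemize}
We take rational values because they belong to $V$ and approximate every real of $W$. In $V$ we have $2^\omega\le|\mathcal I|\le\omega_1^{\,\omega}\le(2^\omega)^\omega=\mathfrak c$, so $|\mathcal B|=\mathfrak c$. A bijection in $V$ is a bijection in $W$, so $|\mathcal B|=\mathfrak c^V$ in $W$. In $V$ the poset $Q$ is $\sigma$-closed, since the union of a decreasing sequence is a lower bound. By Lemma~\ref{lem:easton} it is $\omega$-distributive in $W$.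

From now on we work in $W$. Let $K$ be the Stone space of $\mathcal B$ and $X=X(\mathcal B)=C(K)$. Then $w(K)=\mathfrak c^V$.

\emph{The subspaces.} For $d\in\mathcal I$ let
\[
Y_d=\overline{\operatorname{span}}\{1_A:A\in\mathcal I,\ A\cap d=\emptyset\}\subseteq X,\qquad X_0=Y_\emptyset .
\]
Singletons belong to $\mathcal I$, so $X_0$ contains $\overline{\operatorname{span}}\{e_\alpha:\alpha<\omega_1\}=c_0(\omega_1)$. Since $d$ is countable in $V$, there is in $V$ a bijection $\pi\colon\omega_1\to\omega_1\setminus d$. The map $A\mapsto\pi[A]$ is a bijection of $\mathcal I$ onto $\{A\in\mathcal I:A\cap d=\emptyset\}$, because $\pi\in V$. The linear isometry of $\ell_\infty(\omega_1)$ into itself that sends $x$ to the function equal to $x\circ\pi^{-1}$ on $\omega_1\setminus d$ and to $0$ on $d$ maps $1_A$ to $1_{\pi[A]}$, so it maps $X_0$ onto $Y_d$.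

\emph{Proposition~\ref{prop:day} applies.} The reflection of $r$ over $q$ is defined in $V$ from $r,q\in V$, has domain $\operatorname{dom}r\in\mathcal I$ and has rational values, so $Q$ is closed under reflection. Next, $x_q\in X$ for $q\in Q$: for $n\ge1$ and $-n\le k\le n$ the sets $A_k=\{\alpha\in\operatorname{dom}q:\frac kn\le q(\alpha)<\frac{k+1}n\}$ are defined in $V$ from $q$, so they belong to $\mathcal I$; they partition $\operatorname{dom}q$, and $\|x_q-\sum_k\frac kn1_{A_k}\|_\infty\le\frac1n$.

Let $N$ be an equivalent norm on $X$. Proposition~\ref{prop:day} gives $q\in Q$ and $\lambda\ge0$ with $N(x_r)=\lambda$ for all $r\le q$ in $Q$. Let $d=\operatorname{dom}q$. It remains to pass from the vectors $x_r$, which are coded in $V$, to a whole ball of $W$.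

\emph{Claim. $N(x_q+z)=\lambda$ for all $z\in Y_d$ with $\|z\|_\infty\le1$.}

The set of $z\in X$ with $N(x_q+z)=\lambda$ is closed, so it is enough to treat a dense set of $z$ in the unit ball of $Y_d$. If $z_j\to z$ with $z_j\in\operatorname{span}\{1_A:A\in\mathcal I,\ A\cap d=\emptyset\}$ and $\|z\|_\infty\le1$, then also $z_j/\max(1,\|z_j\|_\infty)\to z$. So we may assume that $z$ lies in this span. Splitting the finitely many sets involved into the nonempty atoms of their union, which belong to $\mathcal I$ by (F1), we write $z=\sum_{i\le m}c_i1_{A_i}$ with disjoint nonempty $A_i\in\mathcal I$, $A_i\cap d=\emptyset$, and $|c_i|\le\|z\|_\infty\le1$. The reals $c_i$ need not be in $V$, but approximating them by rationals in $[-1,1]$ we may assume $c_i\in\mathbb Q$. Then $r=q\cup\bigcup_{i\le m}\bigl(A_i\times\{c_i\}\bigr)$ is built from finitely many elements of $V$, so $r\in V$ by (F1). Thus $r\in Q$, $r\le q$ and $x_r=x_q+z$, which proves the claim.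

Choose distinct $\alpha_1,\alpha_2,\dots\in\omega_1\setminus d$. The vectors $0$, $\frac12e_{\alpha_1}$ and $e_{\alpha_k}$ lie in the unit ball of $Y_d$, so by the claim and Lemma~\ref{lem:test} the norm $N$ is not strictly convex, not wMLUR and not SKK. Since $x_q\ne x_q+e_{\alpha_1}$ and both have norm $\lambda$, we have $\lambda>0$, and the last part of the theorem holds with $x=x_q$ and $Y=Y_d$. Finally $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le w(K)=\mathfrak c^V$ in $W$. If $V\models\mathsf{CH}$, this bound is $\omega_1$, and equality follows from the lower bounds in \eqref{eq:bounds}. \hfill$\square$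

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
By $\mathsf{GCH}$, $2^{<\kappa}=\sup\{\mu^+:\omega\le\mu<\kappa\}=\kappa$ in $V$. For a regular uncountable $\kappa$ with $2^{<\kappa}=\kappa$, the Solovay--Tennenbaum theorem \cite{ST}, \cite[Theorem~VIII.6.3]{Kunen} provides a ccc poset that forces $\mathsf{MA}$ and $\mathfrak c=\kappa$. Since $V\models\mathsf{CH}$, Theorem~\ref{thm:forcing} shows that $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$ in the extension, and $\omega_1<\kappa=\mathfrak c$ there by (F5). By G\"odel's theorem, the consistency of $\mathsf{ZFC}$ implies that of $\mathsf{ZFC}+\mathsf{GCH}$, and the last sentence of the corollary follows.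
\end{proof}

\section{Distributive posets, trees, and the proof of Theorem~\ref{thm:zfc}}\label{sec:tree}

If $V\models\mathsf{CH}$, the poset $Q$ of Section~\ref{sec:forcing} satisfies the hypothesis of Theorem~\ref{thm:zfc} in $W$. It has size $\omega_1^{\,\omega}=\omega_1$ in $V$; it is atomless, since $q\cup\{(\alpha,1)\}\perp q\cup\{(\alpha,-1)\}$ for $\alpha\notin\operatorname{dom}q$; and it is $\omega$-distributive by Lemma~\ref{lem:easton}. So Theorem~\ref{thm:zfc} strengthens the $\mathsf{CH}$ case of Theorem~\ref{thm:forcing}, the case needed for Corollary~\ref{cor:answer}.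

An abstract poset has no vectors attached to it and no reflection. We therefore replace it by a tree, attach to each node the indicator function of its set of predecessors, and replace reflection by averaging over infinitely many successors. Fix an atomless $\omega$-distributive poset $Q=\{q_\xi:\xi<\omega_1\}$ of size $\omega_1$.

\subsection*{A tree of antichains}

The levels of the tree are maximal antichains of $Q$ that refine one another. They must split infinitely often, for the averaging, and they must eventually reach below every element of $Q$, so that the tree inherits distributivity.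

\begin{lemma}\label{lem:antichains}
There are maximal antichains $A_\xi\subseteq Q$, $\xi<\omega_1$, such that
\begin{itemize}
\item[(a)] if $\eta<\xi$, then every element of $A_\xi$ extends an element of $A_\eta$;
\item[(b)] every element of $A_\xi$ has infinitely many extensions in $A_{\xi+1}$;
\item[(c)] if $\xi>\zeta$, then $q_\zeta$ has an extension in $A_\xi$.
\end{itemize}
\end{lemma}

\begin{proof}
We construct $A_\xi$ by recursion so that (a) and (b) hold together with
\begin{itemize}
\item[(c$'$)] every element of $A_{\xi+1}$ either extends $q_\xi$ or is incompatible with $q_\xi$.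
\end{itemize}
Let $A_0$ be any maximal antichain.

\emph{Successor step.} The set $E=\{q:q\le q_\xi\text{ or }q\perp q_\xi\}$ is open. It is dense: an element compatible with $q_\xi$ has an extension below $q_\xi$, and any other element is already in $E$. Let $a\in A_\xi$. By atomlessness choose $b_0\perp c_0$ below $a$, then $b_1\perp c_1$ below $c_0$, and so on. For $i<j$ we have $b_j\le c_i\perp b_i$, so $\{b_i:i<\omega\}$ is an infinite antichain below $a$. Replace each $b_i$ by an extension in $E$, and enlarge the resulting infinite antichain to an antichain $B_a$ that is maximal among the antichains contained in $\{q\in E:q\le a\}$. Let $A_{\xi+1}=\bigcup_{a\in A_\xi}B_a$. It is an antichain, because extensions of distinct elements of $A_\xi$ are incompatible. It is maximal: any $q\in Q$ has a common extension with some $a\in A_\xi$, this has an extension $r\in E$, and $r$ is compatible with a member of $B_a$ by the maximality of $B_a$. Condition (a) for $\eta\le\xi$ follows by transitivity, and (b) and (c$'$) hold by construction.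

\emph{Limit step.} For $\eta<\xi$ the set $U_\eta=\{q:q\le a\text{ for some }a\in A_\eta\}$ is open, and it is dense because $A_\eta$ is maximal. As $\xi$ is countable, $U=\bigcap_{\eta<\xi}U_\eta$ is dense by $\omega$-distributivity. Let $A_\xi$ be maximal among the antichains contained in $U$. Every $q\in Q$ has an extension in $U$, which is compatible with a member of $A_\xi$, so $A_\xi$ is maximal in $Q$; and (a) holds since $A_\xi\subseteq U$.

\emph{Condition} (c). Let $\xi\ge\zeta+1$. Choose $a\in A_\xi$ compatible with $q_\zeta$, and $a'\in A_{\zeta+1}$ with $a\le a'$. Then $a'$ is compatible with $q_\zeta$, so $a'\le q_\zeta$ by (c$'$), and $a\le q_\zeta$.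
\end{proof}

Let $T=\bigcup_{\xi<\omega_1}\{\xi\}\times A_\xi$, ordered upward by
\[
(\eta,b)\preceq(\xi,a)\iff\eta\le\xi\text{ and }a\le b .
\]
Then $|T|=\omega_1$, since the $\omega_1$ levels are nonempty subsets of copies of $Q$. For $t\in T$ write ${\downarrow}t=\{u:u\preceq t\}$ and $T_t=\{u:u\succeq t\}$. For $t=(\xi,a)$, the \emph{successors} of $t$ are the nodes $(\xi+1,a')$ with $a'\in A_{\xi+1}$, $a'\le a$. We need three facts.
\begin{itemize}
\item[(T1)] \emph{The set ${\downarrow}t$ is a chain with exactly one node on each level $\eta\le\xi$.} A node on level $\eta$ exists by (a), or is $t$ itself if $\eta=\xi$. It is unique, because two elements of $A_\eta$ with the common extension $a$ are compatible, hence equal. If $(\eta,b),(\eta',b')\in{\downarrow}t$ with $\eta\le\eta'$, take $b''\in A_\eta$ with $b'\le b''$; then $a\le b''$, so $b''=b$ by uniqueness and $(\eta,b)\preceq(\eta',b')$.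
\item[(T2)] \emph{If $u$ is a successor of $t$, then ${\downarrow}u={\downarrow}t\cup\{u\}$ and $u\notin{\downarrow}t$.} Indeed ${\downarrow}t\cup\{u\}\subseteq{\downarrow}u$, and by (T1) both sets have one node on each level $\eta\le\xi+1$.
\item[(T3)] \emph{Each $t$ has infinitely many successors, and the cones $T_u$ above distinct successors $u$ of $t$ are disjoint.} The first part is (b); the second holds because a node has at most one predecessor on level $\xi+1$.
\end{itemize}

\subsection*{Monotone functions stabilize}

A bounded nondecreasing function $\varphi\colon\omega_1\to\mathbb R$ is eventually constant: if $\varphi(\xi_n)>\sup\varphi-1/n$, then $\varphi=\sup\varphi$ from $\sup_n\xi_n<\omega_1$ on. In a tree the nodes $t_n$ chosen in this way need not have an upper bound, even if they increase. Distributivity produces one node $s$ and nodes $t_n\preceq s$ at the same time.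

\begin{lemma}\label{lem:stabilize}
If $\varphi\colon T\to\mathbb R$ is bounded and nondecreasing, then $\varphi$ is constant on $T_s$ for some $s\in T$.
\end{lemma}

\begin{proof}
For $n\ge1$ call $t\in T$ \emph{$n$-good} if $\sup_{T_t}\varphi-\varphi(t)<1/n$, and let $D_n$ be the set of $q\in Q$ with $q\le a$ for some $n$-good node $(\xi,a)$. The set $D_n$ is open. To see that it is dense, let $q\in Q$. By (c) there is $u=(\xi,a)\in T$ with $a\le q$. Choose $t=(\xi',b)\succeq u$ with $\varphi(t)>\sup_{T_u}\varphi-1/n$. Since $T_t\subseteq T_u$, the node $t$ is $n$-good, so $b\in D_n$, and $b\le a\le q$.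

Take $q\in\bigcap_nD_n$ and $n$-good nodes $t_n=(\xi_n,a_n)$ with $q\le a_n$. By (c) there are $\xi<\omega_1$ with $\xi\ge\sup_n\xi_n$ and $a\in A_\xi$ with $a\le q$. The node $s=(\xi,a)$ satisfies $s\succeq t_n$ for all $n$. For $u\in T_s$ we have $u\in T_{t_n}$ and $\varphi(s)\ge\varphi(t_n)$, so
\[
0\le\varphi(u)-\varphi(s)\le\sup\nolimits_{T_{t_n}}\varphi-\varphi(t_n)<1/n
\]
for all $n$. Hence $\varphi(u)=\varphi(s)$.
\end{proof}

\subsection*{The space and the averaging argument}

This part follows ideas of Haydon \cite{Haydon}; we give a full proof. Let $\mathcal B$ be the algebra of subsets of $T$ generated by the sets ${\downarrow}t$, $t\in T$. These are $\omega_1$ distinct sets, so $|\mathcal B|=\omega_1$. Let $K$ be the Stone space of $\mathcal B$ and $X=X(\mathcal B)=C(K)$, so that $w(K)=\omega_1$. By (T2), if $u$ is a successor of $t$, then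
\begin{equation}\label{eq:successor}
1_{{\downarrow}u}=1_{{\downarrow}t}+e_u,\qquad\text{and hence }e_u\in X .
\end{equation}

Let $N$ be an equivalent norm on $X$, say $C^{-1}\|x\|_\infty\le N(x)\le C\|x\|_\infty$. We want a cone on which $t\mapsto N(1_{{\downarrow}t})$ is constant, but this function has no reason to be monotone, so Lemma~\ref{lem:stabilize} does not apply to it. We make it monotone by allowing arbitrary changes strictly above $t$. Put
\[
Z_t=\{y\in X:y(u)=0\text{ unless }u\succ t\},\qquad
\varphi(t)=\inf\{N(1_{{\downarrow}t}+y):y\in Z_t\}.
\]
Taking $y=0$ gives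
\begin{equation}\label{eq:phibound}
0\le\varphi(t)\le N(1_{{\downarrow}t})\le C ,
\end{equation}
so $\varphi$ is bounded. It is nondecreasing. Let $t\preceq t'$ and $y\in Z_{t'}$, and write
\[
1_{{\downarrow}t'}+y=1_{{\downarrow}t}+\bigl(1_{{\downarrow}t'\setminus{\downarrow}t}+y\bigr).
\]
A node $u\in{\downarrow}t'\setminus{\downarrow}t$ is comparable with $t$ by (T1) and is not below $t$, so $u\succ t$; and $y(u)\ne0$ implies $u\succ t'\succeq t$. So the bracket lies in $Z_t$ and $N(1_{{\downarrow}t'}+y)\ge\varphi(t)$. Taking the infimum over $y$ gives $\varphi(t')\ge\varphi(t)$.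

The price of monotonicity is that $\varphi(t)$ may be smaller than $N(1_{{\downarrow}t})$. The next lemma recovers equality from one node and its successors. Near-optimal changes above different successors have disjoint supports, so their averages tend to $0$ uniformly, while convexity keeps the norm of the average small.

\begin{lemma}\label{lem:average}
If $t\in T$ has infinitely many successors $u$ with $\varphi(u)=\varphi(t)$, then $N(1_{{\downarrow}t})=\varphi(t)$.
\end{lemma}

\begin{proof}
Let $\rho=\varphi(t)$, let $u_1,u_2,\dots$ be distinct successors of $t$ with $\varphi(u_k)=\rho$, and let $\varepsilon>0$. Choose $y_k\in Z_{u_k}$ with $N(1_{{\downarrow}u_k}+y_k)<\rho+\varepsilon$. By \eqref{eq:successor}, $1_{{\downarrow}u_k}+y_k=1_{{\downarrow}t}+v_k$, where $v_k=e_{u_k}+y_k$ vanishes outside $T_{u_k}$. Since $T_{u_k}$ is disjoint from ${\downarrow}t$, we get $\|v_k\|_\infty\le\|1_{{\downarrow}t}+v_k\|_\infty\le C(\rho+\varepsilon)$ for all $k$. The cones $T_{u_k}$ are disjoint by (T3), so $\bar v_m=\frac1m\sum_{k\le m}v_k$ satisfies $\|\bar v_m\|_\infty\le C(\rho+\varepsilon)/m$. By convexity,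
\[
N(1_{{\downarrow}t}+\bar v_m)\le\frac1m\sum_{k\le m}N(1_{{\downarrow}t}+v_k)<\rho+\varepsilon .
\]
Letting $m\to\infty$ gives $N(1_{{\downarrow}t})\le\rho+\varepsilon$. As $\varepsilon$ is arbitrary, $N(1_{{\downarrow}t})\le\rho$, and the reverse inequality is \eqref{eq:phibound}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:zfc}]
Let $N$ be an equivalent norm on $X$ and define $\varphi$ as above. By Lemma~\ref{lem:stabilize} there are $s\in T$ and $\rho\in\mathbb R$ with $\varphi=\rho$ on $T_s$. Every $t\in T_s$ has infinitely many successors by (T3), and they lie in $T_s$, so Lemma~\ref{lem:average} gives $N(1_{{\downarrow}t})=\rho$ for all $t\in T_s$. Let $x=1_{{\downarrow}s}$ and let $u_1,u_2,\dots$ be distinct successors of $s$. By \eqref{eq:successor}, $N(x)=N(x+e_{u_k})=\rho$ for all $k$. The midpoint $x+\frac12e_{u_1}$ of $x$ and $x+e_{u_1}$ has norm at most $\rho$ by convexity, and at least $\varphi(s)=\rho$ because $\frac12e_{u_1}\in Z_s$. By Lemma~\ref{lem:test}, $N$ is not strictly convex, not wMLUR and not SKK. Hence $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le w(K)=\omega_1$, and equality follows from the lower bounds in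 \eqref{eq:bounds}.
\end{proof}

\begin{remark}[the hypotheses]\label{rem:hypotheses}
The size of $Q$ bounds $|T|$, and thus $w(K)$, and it lets $\omega_1$ levels reach below every element of $Q$, which is condition (c). Atomlessness gives the infinite splitting used in Lemmas~\ref{lem:average} and~\ref{lem:test}; without it the hypothesis of Theorem~\ref{thm:zfc} would be empty, since $\omega_1$ with the reverse order is $\sigma$-closed. Distributivity is used at the limit levels and in Lemma~\ref{lem:stabilize}. The tree $\omega^{<\omega}$ of finite sequences satisfies (T1)--(T3), but $t\mapsto-2^{-|t|}$ is bounded, nondecreasing and constant on no cone; its algebra $\mathcal B$ is countable, so its space $X(\mathcal B)$ is separable and has a LUR renorming.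
\end{remark}

\begin{remark}[what Martin's Axiom excludes]\label{rem:MA}
Under $\mathsf{MA}+\neg\mathsf{CH}$ a poset $Q$ as in Theorem~\ref{thm:zfc} is never ccc. Otherwise some filter meets each of the $\omega_1<\mathfrak c$ dense sets $U_\xi=\{q:q\le a\text{ for some }a\in A_\xi\}$, say in $g_\xi\le a_\xi\in A_\xi$. For $\xi<\eta$ let $b\in A_\xi$ satisfy $a_\eta\le b$; a common extension of $g_\xi$ and $g_\eta$ extends both $a_\xi$ and $b$, so $b=a_\xi$ and $a_\eta\le a_\xi$. By (b) choose $a'_\xi\in A_{\xi+1}$ with $a'_\xi\le a_\xi$ and $a'_\xi\ne a_{\xi+1}$. For $\xi<\eta$ we have $a'_\eta\le a_\eta\le a_{\xi+1}\perp a'_\xi$, so $\{a'_\xi:\xi<\omega_1\}$ is an uncountable antichain. Thus $\mathsf{MA}+\neg\mathsf{CH}$ removes the ccc posets that satisfy the hypothesis of Theorem~\ref{thm:zfc}, while the first paragraph of this section shows that in the models of Corollary~\ref{cor:answer} a poset with uncountable antichains satisfies it.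
\end{remark}

\begin{thebibliography}{9}

\bibitem{Haydon}
R.~Haydon, \emph{Trees in renorming theory}, Proc. London Math. Soc. \textbf{78} (1999).

\bibitem{Kunen}
Kunen, \emph{Set Theory} (1980).

\bibitem{MSZ}
Todor Manev, Damian Sobota, Lyubomyr Zdomskyy, \emph{A small Banach space $C(K)$ without nice renormings}, arXiv:2606.13294 (2026).

\bibitem{ST}
Solovay and Tennenbaum, Ann. of Math. \textbf{94} (1971).

\end{thebibliography}
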